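# Almost refinement of partitions in the random algebra

## 1. Partitioning by the position of the first 1

Let $\mu$ be the product measure on ${}^\omega2$, let $\mathcal N$ be the ideal of $\mu$-null sets, and let $\mathbb B_\omega=\mathcal B({}^\omega2)/\mathcal N$ be the random algebra, that is, Borel sets modulo null sets. I use the same letter for a Borel set and for its class when this does no harm. For a finite $0$-$1$ sequence $s$, write $[s]=\{x\in{}^\omega2: s\subseteq x\}$, and write $0^n$ for the sequence of $n$ zeros.

Start with one concrete partition. For $j\in\omega$ let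
$$a_j=\{x: x(l)=0\text{ for } l<j,\ x(j)=1\},\qquad \mu(a_j)=2^{-j-1}.$$
These sets are pairwise disjoint, and they cover everything except the constant sequence $0$. So $A=\{a_j:j\in\omega\}$ is a maximal antichain of $\mathbb B_\omega$: every set of positive measure meets some $a_j$ in positive measure.

Compare $A$ with the finite partition $R_n=\{[s]:s\in{}^n2\}$. If $j<n$, then membership in $a_j$ is decided by the first $n$ coordinates, so $a_j$ is a union of blocks of $R_n$. If $j\ge n$, then $a_j$ is strictly contained in the block $[0^n]$, because $2^{-j-1}<2^{-n}$, so $a_j$ is not a union of blocks. Thus $R_n$ handles the first $n$ members of $A$ and fails on all the others. Next, compare $A$ with $A'=\{a_0\vee a_1,a_2,a_3,\dots\}$. Here only $a_0$ and $a_1$ fail to be unions of blocks of $A'$. We now name the two phenomena.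

**Definition (refinement and almost refinement).** Let $\mathbb B$ be a c.c.c. Boolean algebra (every set of pairwise disjoint nonzero elements is countable), and let $\mathrm{Part}(\mathbb B)$ be the set of its maximal antichains. For $B\in\mathrm{Part}(\mathbb B)$, an element $a$ is *a union of blocks of $B$* if every $b\in B$ with $b\wedge a\ne\mathbb 0$ satisfies $b\le a$. For $A,B\in\mathrm{Part}(\mathbb B)$ write $A\le B$ if every $a\in A$ is a union of blocks of $B$, and $A\le^*B$ ("$B$ almost refines $A$") if all but finitely many $a\in A$ are unions of blocks of $B$.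

Being a union of blocks of $B$ is the same as $a=\bigvee\{b\in B:b\le a\}$. Indeed $\bigvee B=\mathbb 1$, so $a=\bigvee_{b\in B}(a\wedge b)$, and if every $b$ that meets $a$ lies below $a$, this is $\bigvee\{b\in B:b\le a\}$. Conversely, if $a$ is that supremum and $b'\in B$ is not below $a$, then $b'$ is disjoint from every $b\in B$ with $b\le a$, hence from $a$.

In the example, $A\le^*A'$ but $A\not\le A'$, and $A\not\le^*R_n$. More generally, no finite $B$ almost refines an infinite $A$, because only $2^{|B|}$ elements are unions of blocks of $B$. On the other hand $R_n\le^*B$ for every $B$, simply because $R_n$ is finite. The relation $\le^*$ is the analogue of Matet's almost refinement of partitions of $\omega$, where all but finitely many blocks of $A$ are unions of blocks of $B$.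

How many partitions do we need, if every partition is to be almost refined by one of them? In $\mathcal P(\omega)$ one is enough: the partition into singletons refines everything. In $\mathbb B_\omega$, not even countably many suffice. Let $B_0,B_1,\dots\in\mathrm{Part}(\mathbb B_\omega)$. Choose recursively pairwise disjoint nonzero $d_k$, each below some block $b_k\in B_k$, with $\mu(d_k)<3^{-k-1}$. This is possible: $r_k=-\bigvee_{l<k}d_l$ has measure greater than $1/2$, so some $b_k\in B_k$ meets it, and since $\mathbb B_\omega$ is atomless there is a nonzero $d_k\le b_k\wedge r_k$ of small measure. Now split every $d_k$ into infinitely many nonzero pieces, and let $A$ consist of all these pieces together with $-\bigvee_kd_k$, which has measure at least $1/2$. Each piece of $d_k$ meets $b_k$ and lies strictly below it, so it is not a union of blocks of $B_k$. Hence $A\not\le^*B_k$ for every $k$.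

So the number
$$\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))=\min\{|\mathcal D|:\mathcal D\subseteq\mathrm{Part}(\mathbb B_\omega),\ \forall A\in\mathrm{Part}(\mathbb B_\omega)\ \exists B\in\mathcal D\ (A\le^*B)\}$$
is uncountable. Which uncountable cardinal is it? The natural candidate is $\mathrm{cof}(\mathcal N)$, the least size of a family of null sets such that every null set is contained in one of them. For the Cohen algebra $\mathbb C_\omega=\mathcal B({}^\omega2)/\mathcal M$, where $\mathcal M$ is the meagre ideal, the corresponding number is $\mathrm{cof}(\mathcal M)$. For $\mathbb B_\omega$ one has $\mathrm{cof}(\mathcal N)\le\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))$. Whether equality holds is a question from Jörg Brendle, Michael Hrušák, Francesco Parente, "Almost refinement, reaping, and ultrafilter numbers", arXiv:2410.18595 (2024). The answer is yes, in ZFC, and these notes prove it, including the inequality just quoted.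

## 2. Tukey reductions, slaloms, and the two theorems

**Definition (relational systems).** A relational system is a triple $\langle X,R,Y\rangle$ with $R\subseteq X\times Y$. Its dominating number $\mathfrak d(X,R,Y)$ is the least size of a set $\mathcal D\subseteq Y$ such that every $x\in X$ satisfies $x\,R\,y$ for some $y\in\mathcal D$. Its number $\mathfrak b(X,R,Y)$ is the least size of an unbounded $F\subseteq X$, that is, a set $F$ for which no single $y\in Y$ satisfies $x\,R\,y$ for all $x\in F$. We write $\langle X,R,Y\rangle\le_{\mathrm T}\langle X',R',Y'\rangle$ (Tukey reduction) if there are maps $\varphi:X\to X'$ and $\psi:Y'\to Y$ with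
$$\varphi(x)\,R'\,y'\ \Longrightarrow\ x\,R\,\psi(y')\qquad(x\in X,\ y'\in Y'),$$
and $\equiv_{\mathrm T}$ if there are reductions both ways.

Reductions compose. If $\mathcal D'\subseteq Y'$ is dominating, so is $\psi[\mathcal D']$; hence $\mathfrak d(X,R,Y)\le\mathfrak d(X',R',Y')$. If $F\subseteq X$ is unbounded, so is $\varphi[F]$, because a bound $y'$ of $\varphi[F]$ gives the bound $\psi(y')$ of $F$; hence $\mathfrak b(X,R,Y)\ge\mathfrak b(X',R',Y')$.

Our systems are $\mathbf{Part}^*(\mathbb B)=\langle\mathrm{Part}(\mathbb B),\le^*,\mathrm{Part}(\mathbb B)\rangle$ and $\mathbf{Part}(\mathbb B)=\langle\mathrm{Part}(\mathbb B),\le,\mathrm{Part}(\mathbb B)\rangle$. As a first example of a reduction, $\mathbf{Part}^*(\mathbb B)\le_{\mathrm T}\mathbf{Part}(\mathbb B)$ via two identity maps, since $A\le B$ implies $A\le^*B$. In particular $\mathfrak d(\mathbf{Part}^*(\mathbb B))\le\mathfrak d(\mathbf{Part}(\mathbb B))$.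

For $\langle\mathcal N,\subseteq,\mathcal N\rangle$ the number $\mathfrak d$ is $\mathrm{cof}(\mathcal N)$, and $\mathfrak b$ is $\mathrm{add}(\mathcal N)$, the least number of null sets whose union is not null. Both are uncountable. For $\mathrm{add}(\mathcal N)$ this is countable additivity. For $\mathrm{cof}(\mathcal N)$: given countably many null sets, take a point $x$ outside their union; then $\{x\}$ is contained in none of them.

**Definition (slaloms).** Let $h:\omega\to\omega$ with $h(n)\to\infty$. An $h$-slalom is a function $S:\omega\to[\omega]^{<\omega}$ with $|S(n)|\le h(n)$ for all $n$, and $\mathcal S_h$ is the set of $h$-slaloms. For $f\in{}^\omega\omega$ write $f\in^*S$ if $f(n)\in S(n)$ for all but finitely many $n$. Put $\mathbf{Lc}_h=\langle{}^\omega\omega,\in^*,\mathcal S_h\rangle$.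

For example, if $h(n)=n+1$ and $S(n)=\{0,\dots,n\}$, then $f\in^*S$ means that $f(n)\le n$ for all large $n$. A slalom makes a short list of guesses for each value of $f$. The textbook fact on which everything rests says that capturing functions by short lists is the same as covering null sets.

**Fact 1 (Bartoszyński).** $\langle\mathcal N,\subseteq,\mathcal N\rangle\equiv_{\mathrm T}\mathbf{Lc}_h$; in particular $\mathfrak d(\mathbf{Lc}_h)=\mathrm{cof}(\mathcal N)$ and $\mathfrak b(\mathbf{Lc}_h)=\mathrm{add}(\mathcal N)$.

References: Bartoszyński 1984; Bartoszyński–Judah, *Set Theory: On the Structure of the Real Line*, Theorem 2.3.9; in Tukey form, Fremlin, *Measure Theory*, vol. 5, §522. We shall use two different functions $h$, so let us check that the choice does not matter.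

**Lemma 2.** If $h(n)\to\infty$ and $h'(n)\to\infty$, then $\mathbf{Lc}_h\le_{\mathrm T}\mathbf{Lc}_{h'}$.

**Proof.** Pick $n_0<n_1<\cdots$ with $h(n)\ge h'(k)$ for all $n\ge n_k$, and put $I_k=[n_k,n_{k+1})$. Map $f\in{}^\omega\omega$ to the function $f'$ for which $f'(k)$ is an integer code of $f{\restriction}I_k$. Map $S'\in\mathcal S_{h'}$ to $S$, where $S(n)=\{s(n):\text{some element of }S'(k)\text{ codes }s:I_k\to\omega\}$ for $n\in I_k$, and $S(n)=\emptyset$ for $n<n_0$. For $n\in I_k$ we have $|S(n)|\le|S'(k)|\le h'(k)\le h(n)$, so $S\in\mathcal S_h$. If $f'(k)\in S'(k)$, then $f(n)\in S(n)$ for all $n\in I_k$. Hence $f'\in^*S'$ implies $f\in^*S$. $\square$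

**Theorem 3.** $\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))=\mathfrak d(\mathbf{Part}(\mathbb B_\omega))=\mathrm{cof}(\mathcal N)$. Moreover $\mathbf{Part}^*(\mathbb B_\omega)\equiv_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle$, so also $\mathfrak b(\mathbf{Part}^*(\mathbb B_\omega))=\mathrm{add}(\mathcal N)$.

The second theorem treats all measure algebras. The words in it are recalled right after the statement.

**Theorem 4.** Let $\mathbb A$ be a complete Boolean algebra carrying a strictly positive $\sigma$-additive probability measure. If $\mathbb A$ is purely atomic, then $\mathfrak d(\mathbf{Part}^*(\mathbb A))=\mathfrak d(\mathbf{Part}(\mathbb A))=1$. Otherwise, let $\kappa\ge\omega$ be the supremum of the Maharam types of its atomless homogeneous components. Then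
$$\mathfrak d(\mathbf{Part}^*(\mathbb A))=\mathfrak d(\mathbf{Part}(\mathbb A))=\max\{\mathrm{cof}(\mathcal N),\ \mathrm{cof}([\kappa]^{\le\omega},\subseteq)\},$$
and $\mathfrak b(\mathbf{Part}^*(\mathbb A))$ equals $\mathrm{add}(\mathcal N)$ if $\kappa=\omega$ and $\omega_1$ if $\kappa>\omega$. If $\kappa=\omega$, then $\mathbf{Part}^*(\mathbb A)\equiv_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle$.

The Maharam type of a complete algebra is the least size of a subset that generates it as a complete algebra. The algebra is homogeneous if $\mathbb A{\restriction}e$ (the algebra of elements below $e$) has the same type for every $e\ne\mathbb 0$. For a cardinal $\lambda\geq\omega$ let $\mathbb B_\lambda$ be the measure algebra of ${}^\lambda2$: the $\sigma$-algebra generated by the clopen subsets of ${}^\lambda 2$, modulo null sets of the product measure. Maharam's theorem says that $\mathbb A$ as in Theorem 4 has a countable partition into atoms and elements $e$ with $\mathbb A{\restriction}e$ atomless and homogeneous, and that an atomless homogeneous piece of type $\lambda$ is isomorphic to $\mathbb B_\lambda$ as a Boolean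 algebra. The set of types that occur does not depend on the decomposition: an atomless piece of one decomposition meets a piece of any other, necessarily an atomless one, and the type of the meet equals both types.

For instance, let $\mathbb A=\mathbb B_\omega\times\mathbb B_{\omega_1}\times\{\mathbb 0,\mathbb 1\}$. It has one atom and two atomless components, of types $\omega$ and $\omega_1$, so $\kappa=\omega_1$. The countable ordinals are cofinal in $[\omega_1]^{\le\omega}$, and countably many countable sets are not cofinal, since their union is countable; so $\mathrm{cof}([\omega_1]^{\le\omega})=\omega_1$. Theorem 4 gives $\mathfrak d(\mathbf{Part}^*(\mathbb A))=\mathrm{cof}(\mathcal N)$ and $\mathfrak b(\mathbf{Part}^*(\mathbb A))=\omega_1$.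

Sections 3 to 7 prove Theorem 3, and Sections 8 to 10 prove Theorem 4.

## 3. Coding a partition by a sequence of integers

We want a reduction $\mathbf{Part}^*(\mathbb B_\omega)\le_{\mathrm T}\mathbf{Lc}_h$. So a partition $A$ must become a function in ${}^\omega\omega$. We view $A$ as a Borel function into $\omega$ and record better and better continuous approximations of it.

Let $\{q_i:i\in\omega\}$ enumerate the continuous functions ${}^\omega2\to\omega$. By compactness each $q_i$ has finite range and depends on finitely many coordinates, so there are indeed only countably many. For Borel $f,g:{}^\omega2\to\omega$ let $d(f,g)=\mu\{f\ne g\}$. Since $\{f\ne g\}\subseteq\{f\ne k\}\cup\{k\ne g\}$, the triangle inequality holds.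

**Lemma 5 (density).** For every Borel $f:{}^\omega2\to\omega$ and $\varepsilon>0$ there is $i$ with $d(f,q_i)<\varepsilon$.

**Proof.** Take $N\ge1$ with $\mu\{f\ge N\}<\varepsilon/2$ and, for $j<N$, a clopen set $C_j$ with $\mu(C_j\triangle f^{-1}(j))<\varepsilon/2N$. Let $q(x)$ be the least $j<N$ with $x\in C_j$, and $0$ if there is none. This $q$ is continuous. Suppose $f(x)=j<N$ and $x$ lies in none of the sets $C_l\triangle f^{-1}(l)$, $l<N$. Then $x\in C_j$, and $x\notin C_l$ for the other $l<N$, so $q(x)=j=f(x)$. Hence $d(f,q)<\varepsilon/2+N\cdot\varepsilon/2N=\varepsilon$. $\square$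

**The map $\varphi$.** Let $A\in\mathrm{Part}(\mathbb B_\omega)$. It is countable by c.c.c.; enumerate it without repetition as $\{a_j:j<|A|\}$. Choose Borel representatives of the $a_j$, make them pairwise disjoint by removing null sets, and add the remaining null set to the first one. This yields a Borel function $f_A:{}^\omega2\to\omega$ such that $f_A^{-1}(j)$ represents $a_j$ for $j<|A|$ and $f_A^{-1}(j)=\emptyset$ for $j\ge|A|$. By Lemma 5 we may define
$$\varphi_A(n)=\text{the least } i\text{ with } d(f_A,q_i)<4^{-n}.$$

In the example of Section 1, $f_A(x)$ is the position of the first $1$ of $x$ (and $f_A=0$ at the constant sequence $0$). A continuous approximation is $q^{(n)}$, where $q^{(n)}(x)=f_A(x)$ if $x$ has a $1$ among its first $n$ coordinates, and $q^{(n)}(x)=n$ otherwise. Up to a null set, $q^{(n)}\ne f_A$ exactly on $[0^{n+1}]$, so $d(f_A,q^{(n)})=2^{-n-1}$. In particular $d(f_A,q^{(2n)})=2^{-2n-1}<4^{-n}$.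

## 4. Refining by every candidate leaves no block

Now let $S$ be a slalom with $\varphi_A\in^*S$. For large $n$ the finite list $S(n)$ contains an index of a function very close to $f_A$, but we do not know which index it is. From $S$ alone we must build one partition $B_S$ that almost refines every such $A$.

The first thing to try is to refine by everything: let $B_S$ be the common refinement, over all $n$ and all $i\in S(n)$, of the finite partitions $\{q_i^{-1}(v):v\in\omega\}$. For each single $n$ this is harmless. For all $n$ together it is impossible, and the obstacle comes from the wrong guesses. Let $r_n(x)=\sum_{l<n}x(l)2^l$. This is continuous, and its level sets are the $2^n$ cylinders of $R_n$, so a slalom may list $r_n$ in $S(n)$ for every $n\ge1$ next to the correct index. A block of a common refinement would lie inside one cylinder of $R_n$ for each $n$, so it would have measure at most $2^{-n}$ for all $n$, and would be $\mathbb 0$. An atomless algebra has no common refinement for such a sequence.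

So at each point $x$ we must stop refining at some finite stage $m(x)$, and stop only when the correct candidate has reached its final value at $x$. If $f_n$ denotes the correct function in $S(n)$, this means $f_n(x)=f_m(x)$ for all $n\ge m$. Since we cannot tell which candidate is correct, we could ask that at $x$ no $q_i$ with $i\in S(n)$ disagrees with any $q_k$ with $k\in S(n+1)$, for all $n\ge m$. The same example defeats this. We have $\{r_n\ne r_{n+1}\}=\{x:x(n)=1\}$, so the points that pass the test from $m\ge1$ on satisfy $x(n)=0$ for all $n\ge m$, and they form a null set.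

The example also shows what is wrong with this test. The functions $r_n$ and $r_{n+1}$ are at distance $1/2$, whereas the correct functions satisfy
$$d(f_n,f_{n+1})\le d(f_n,f_A)+d(f_A,f_{n+1})<4^{-n}+4^{-n-1}<2\cdot4^{-n}.$$
A pair of candidates at distance at least $2\cdot4^{-n}$ is certainly not the correct pair, and its disagreements can be ignored. The pairs that remain are close, and there are few of them, so all their disagreements together have small measure. In the example, the pair $r_n,r_{n+1}$ is ignored for every $n\ge1$, since $2\cdot4^{-n}\le1/2$.

## 5. Freezing values off the disagreements of close candidates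

**Proposition 6.** $\mathbf{Part}^*(\mathbb B_\omega)\le_{\mathrm T}\mathbf{Lc}_h$ for $h(n)=n+1$.

The map $A\mapsto\varphi_A$ was defined in Section 3.

**Step 1: the partition $B_S$.** The purpose of this step is to define $\psi(S)=B_S$ from the slalom alone. Let $S\in\mathcal S_h$. Put
$$D_n=\bigcup\big\{\{q_i\ne q_k\}:\ i\in S(n),\ k\in S(n+1),\ d(q_i,q_k)<2\cdot4^{-n}\big\},$$
$$E_m={}^\omega2\setminus\bigcup_{n\ge m}D_n\quad(m\in\omega),\qquad E_{-1}=\emptyset.$$
There are at most $(n+1)(n+2)$ pairs, hence
$$\mu(D_n)\le(n+1)(n+2)\cdot2\cdot4^{-n},\tag{1}$$
which is summable. So the sets $E_m$ increase with $m$, and $\mu(E_m)\ge1-\sum_{n\ge m}\mu(D_n)\to1$.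

For $m\in\omega$ let $P_m$ be the partition of $E_m\setminus E_{m-1}$ into the nonempty sets on which every $q_i$ with $i\in S(m)$ is constant, with prescribed values. Since $S(m)$ is finite and each $q_i$ has finite range, $P_m$ is a finite family of Borel sets (just $\{E_m\setminus E_{m-1}\}$ if $S(m)=\emptyset$ and this set is nonempty). Let $B_S$ be the set of nonzero classes of members of $\bigcup_mP_m$. All pieces together are pairwise disjoint, countably many, and cover $\bigcup_mE_m$, which has measure $1$. So $B_S\in\mathrm{Part}(\mathbb B_\omega)$. A point of $E_m\setminus E_{m-1}$ is thus split only according to the list $S(m)$, and never again.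

**Step 2: on $E_m$ the correct candidate is final.** Here we show that stopping is legitimate. Suppose $\varphi_A(n)\in S(n)$ for all $n\ge n_0$, and put $f_n=q_{\varphi_A(n)}$. The claim is that
$$\text{for every } m\ge n_0:\qquad f_A=f_m\ \text{ a.e. on }E_m.\tag{2}$$
For $n\ge n_0$ we have $\varphi_A(n)\in S(n)$, $\varphi_A(n+1)\in S(n+1)$ and, by the displayed estimate in Section 4, $d(f_n,f_{n+1})<2\cdot4^{-n}$. So the pair $f_n,f_{n+1}$ is one of those used in $D_n$, and $\{f_n\ne f_{n+1}\}\subseteq D_n$. If $m\ge n_0$ and $x\in E_m$, then $x\notin D_n$ for all $n\ge m$, hence $f_n(x)=f_m(x)$ for all $n\ge m$. On the other hand $\sum_n\mu\{f_A\ne f_n\}\le\sum_n4^{-n}<\infty$, so by the Borel–Cantelli lemma almost every $x$ satisfies $f_n(x)=f_A(x)$ for all large $n$. Combining the two statements, $f_A(x)=f_m(x)$ for almost every $x\in E_m$.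

**Step 3: $A\le^*B_S$.** Now we check the pieces one by one. The slalom does not know $n_0$, so the pieces from stages before $n_0$ are uncontrolled; we show that they can spoil only finitely many members of $A$.

Let $m\ge n_0$ and let $p\in P_m$ be non-null. Since $\varphi_A(m)\in S(m)$, the function $f_m$ is constant on $p$, say with value $j$. By (2), $f_A=j$ a.e. on $p$. As $p$ is not null, $f_A^{-1}(j)\ne\emptyset$, so $j<|A|$ and $p\le a_j$. Thus every block of $B_S$ that comes from a stage $m\ge n_0$ lies below a single element of $A$.

Let $m<n_0$ and $p\in P_m$. Then $p\subseteq E_m\subseteq E_{n_0}$, and by (2) $f_A=f_{n_0}$ a.e. on $E_{n_0}$. So $p$ is disjoint, modulo a null set, from every $a_j$ with $j\notin F$, where $F=\mathrm{ran}(f_{n_0})$. The set $F$ is finite because $f_{n_0}$ is continuous.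

Consequently, if $j\notin F$ and $b\in B_S$ meets $a_j$, then $b$ comes from a stage $m\ge n_0$, so $b$ lies below a single element of $A$, which must be $a_j$. Hence every $a_j$ with $j\notin F$ is a union of blocks of $B_S$, and $A\le^*B_S$. So $\varphi_A\in^*S$ implies $A\le^*B_S$, which proves Proposition 6. $\square$

The construction can be followed by hand on the example. Let $A$ be the partition by the first $1$, and let $S(n)=\{i_n\}$ with $q_{i_n}=q^{(2n)}$. Then $\{q^{(2n)}\ne q^{(2n+2)}\}=[0^{2n+1}]$, of measure $2^{-2n-1}<2\cdot4^{-n}$, so $D_n=[0^{2n+1}]$ and $E_m={}^\omega2\setminus[0^{2m+1}]$. The set $E_0$ equals $a_0$, and for $m\ge1$ the set $E_m\setminus E_{m-1}=[0^{2m-1}]\setminus[0^{2m+1}]$ is split by $q^{(2m)}$ into $a_{2m-1}$ and $a_{2m}$. So $B_S=A$.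

By Proposition 6 and Fact 1, $\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))\le\mathfrak d(\mathbf{Lc}_h)=\mathrm{cof}(\mathcal N)$. Together with the inequality quoted in Section 1, this already gives $\mathrm{cof}(\mathcal N)=\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))$.

## 6. Full refinement with countably many corrections

Next we bound $\mathfrak d(\mathbf{Part}(\mathbb B_\omega))$. The only defect of $B_S$ was at the stages before $n_0$. Guessing $n_0$ removes it, and there are only countably many guesses.

**Proposition 7.** $\mathfrak d(\mathbf{Part}(\mathbb B_\omega))\le\mathrm{cof}(\mathcal N)$.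

**Proof.** Keep $h(n)=n+1$ and the notation of Section 5. For $S\in\mathcal S_h$ and $k\in\omega$ let $B_{S,k}$ consist of the nonzero classes of the pieces of $P_m$ for $m>k$, together with the nonzero classes of the pieces of the finite partition of the whole of $E_k$ given by the values of the $q_i$, $i\in S(k)$. Again $B_{S,k}\in\mathrm{Part}(\mathbb B_\omega)$.

Suppose $\varphi_A(n)\in S(n)$ for all $n\ge k$. Then (2) holds with $n_0=k$. As in Step 3, each non-null piece of $P_m$ with $m>k$ lies below a single element of $A$. The same argument applies to the pieces of $E_k$: on each of them $f_k$ is constant, and $f_A=f_k$ a.e. on $E_k$. So every block of $B_{S,k}$ lies below one element of $A$, that is, $A\le B_{S,k}$.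

Let $\mathcal F\subseteq\mathcal S_h$ be dominating in $\mathbf{Lc}_h$ with $|\mathcal F|=\mathrm{cof}(\mathcal N)$. For each $A$ there are $S\in\mathcal F$ and $k$ with $\varphi_A(n)\in S(n)$ for all $n\ge k$, so $\{B_{S,k}:S\in\mathcal F,\ k\in\omega\}$ is dominating for $\le$. Its size is at most $\mathrm{cof}(\mathcal N)\cdot\omega=\mathrm{cof}(\mathcal N)$. $\square$

This argument concerns $\mathfrak d$ only, and it cannot be upgraded to a Tukey reduction of $\mathbf{Part}(\mathbb B_\omega)$ to $\langle\mathcal N,\subseteq,\mathcal N\rangle$. By Section 4 the countable set $\{R_n:n\in\omega\}$ has no common refinement, while any finite set of partitions has one, so $\mathfrak b(\mathbf{Part}(\mathbb B_\omega))=\omega<\mathrm{add}(\mathcal N)$. A reduction would give $\mathfrak b(\mathbf{Part}(\mathbb B_\omega))\ge\mathrm{add}(\mathcal N)$.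

## 7. Independent clopen sets turn partitions into slaloms

For the Tukey equivalence we need the other direction. We code a function $f$ by a sequence of independent clopen sets. A partition that almost refines the resulting partition $A_f$ has a block $b$ that misses almost all of the sets chosen by $f$, and a set of positive measure can miss only few independent sets. The sets missed by $b$ form the slalom.

**Proposition 8.** $\mathbf{Lc}_h\le_{\mathrm T}\mathbf{Part}^*(\mathbb B_\omega)$ for $h(m)=2^{m+1}$.

**Step 1: from $f$ to a partition $A_f$.** Put $\varepsilon_m=2^{-m-1}$. Assign to the pairs $(m,i)\in\omega\times\omega$ pairwise disjoint blocks of $m+1$ coordinates, and let $c_{m,i}$ be the clopen set of all $x$ that are $0$ on the block of $(m,i)$. These sets are mutually independent and $\mu(c_{m,i})=\varepsilon_m$.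

Given $f\in{}^\omega\omega$, let
$$U_m=c_{m,f(m)},\qquad G_n=\bigcup_{m\ge n}U_m,\qquad a_n=U_n\setminus G_{n+1}.$$
Then $\mu(G_n)\le\sum_{m\ge n}2^{-m-1}=2^{-n}$. Since $U_n$ is independent of $G_{n+1}$, we get $\mu(a_n)=\varepsilon_n(1-\mu(G_{n+1}))>0$. If $m<n$, then $a_n\subseteq U_n\subseteq G_{m+1}$, which is disjoint from $a_m$; so the $a_n$ are pairwise disjoint. Finally, $\bigvee_{m\ge n}a_m=G_n$. Indeed $\bigcap_nG_n$ is null, because $\mu(G_n)\to0$. If $x\in G_n$ lies outside this null set, then $x$ belongs to only finitely many $U_m$; if $m$ is the largest index with $x\in U_m$, then $m\ge n$ and $x\in a_m$. So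
$$A_f=\{a_n:n\in\omega\}\cup(\{-G_0\}\setminus\{\mathbb 0\})$$
is in $\mathrm{Part}(\mathbb B_\omega)$.

**Step 2: from $B$ to a slalom $S_B$.** Given $B\in\mathrm{Part}(\mathbb B_\omega)$, fix some $b\in B$ and let $T(m)=\{i:b\wedge c_{m,i}=\mathbb 0\}$. We show that these sets are small. If $K$ is a finite set of pairs $(m,i)$ with $i\in T(m)$, then $b$ lies below the complement of $c_{m,i}$ for each $(m,i)\in K$, and independence gives
$$\mu(b)\le\prod_{(m,i)\in K}(1-\varepsilon_m)\le\exp\Big(-\sum_{(m,i)\in K}\varepsilon_m\Big).\tag{3}$$
So $\sum_{(m,i)\in K}\varepsilon_m\le\ln(1/\mu(b))$ for every such $K$, whence $\sum_m|T(m)|\varepsilon_m\le\ln(1/\mu(b))<\infty$. In particular each $T(m)$ is finite, and $|T(m)|\varepsilon_m\le1$, that is $|T(m)|\le2^{m+1}$, for all but finitely many $m$. Let $S_B(m)=T(m)$ if $|T(m)|\le2^{m+1}$, and $S_B(m)=\emptyset$ otherwise. Then $S_B\in\mathcal S_h$.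

**Step 3: $A_f\le^*B$ implies $f\in^*S_B$.** Suppose $A_f\le^*B$. The $a_n$ are distinct, so there is $n_1$ such that all $a_n$ with $n\ge n_1$ are unions of blocks of $B$. Then so is $G_n$ for $n\ge n_1$: a block that meets $G_n=\bigvee_{m\ge n}a_m$ meets some $a_m$ with $m\ge n$, so it lies below $a_m\le G_n$. In particular, for $n\ge n_1$ either $b\le G_n$ or $b\wedge G_n=\mathbb 0$. Choose $n\ge n_1$ with $\mu(G_n)<\mu(b)$. Then $b\not\le G_n$, so $b\wedge G_n=\mathbb 0$. For every $m\ge n$ this gives $b\wedge c_{m,f(m)}=\mathbb 0$, that is, $f(m)\in T(m)$. Since $S_B(m)=T(m)$ for almost all $m$, we have $f\in^*S_B$. $\square$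

**Proof of Theorem 3.** Propositions 6 and 8 with Fact 1, which holds for both functions $h$, give $\mathbf{Part}^*(\mathbb B_\omega)\equiv_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle$. Hence $\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))=\mathrm{cof}(\mathcal N)$ and $\mathfrak b(\mathbf{Part}^*(\mathbb B_\omega))=\mathrm{add}(\mathcal N)$. With Proposition 7,
$$\mathrm{cof}(\mathcal N)=\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))\le\mathfrak d(\mathbf{Part}(\mathbb B_\omega))\le\mathrm{cof}(\mathcal N). \qquad\square$$

## 8. Passing to subalgebras and to restrictions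

For Theorem 4 we compare different algebras. Call $\mathbb C$ a *regular complete subalgebra* of a complete algebra $\mathbb A$ if $\mathbb C$ is a subalgebra that contains the supremum, computed in $\mathbb A$, of each of its subsets. For example, the classes of Borel sets that depend only on even coordinates form a regular complete subalgebra of $\mathbb B_\omega$: they are closed under complements and countable suprema, and in a c.c.c. algebra every supremum is the supremum of a countable subset.

**Lemma 9.** Let $\mathbb C$ be a regular complete subalgebra of a complete c.c.c. algebra $\mathbb A$. Then $\mathbf{Part}^*(\mathbb C)\le_{\mathrm T}\mathbf{Part}^*(\mathbb A)$ and $\mathbf{Part}(\mathbb C)\le_{\mathrm T}\mathbf{Part}(\mathbb A)$.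

**Proof.** A maximal antichain of $\mathbb C$ has supremum $\mathbb 1$ in $\mathbb C$, hence in $\mathbb A$. So $\mathrm{Part}(\mathbb C)\subseteq\mathrm{Part}(\mathbb A)$, and we let $\varphi$ be the inclusion. For $\psi$ we must turn a partition $B$ of $\mathbb A$ into one of $\mathbb C$. We take the finest one that $B$ refines.

Let $\mathbb C_B$ be the set of all $c\in\mathbb C$ that are unions of blocks of $B$, and for such $c$ let $\hat c=\{b\in B:b\le c\}$. The map $c\mapsto\hat c$ is injective, because $c=\bigvee\hat c$. The set $\mathbb C_B$ is closed under complements: if $b\in B$ meets $-c$, then $b\not\le c$, so $b\wedge c=\mathbb 0$, so $b\le-c$. This also shows that the set assigned to $-c$ is $B\setminus\hat c$. It is closed under arbitrary suprema: if $b$ meets $\bigvee_sc_s$, then $b$ meets some $c_s$, so $b\le c_s\le\bigvee_sc_s$. The same argument shows that the set assigned to $\bigvee_sc_s$ is $\bigcup_s\hat c_s$. So $\mathbb C_B$ is isomorphic to a family $\mathcal K\subseteq\mathcal P(B)$ that is closed under complements and arbitrary unions, hence also under arbitrary intersections.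

For $b\in B$ let $\langle b\rangle\in\mathcal K$ be the intersection of all members of $\mathcal K$ that contain $b$. These sets partition $B$: let $b'\in\langle b\rangle$; then $\langle b'\rangle\subseteq\langle b\rangle$. If $b\notin\langle b'\rangle$, then $\langle b\rangle\setminus\langle b'\rangle$ would be a member of $\mathcal K$ that contains $b$ but not $b'$, against $b'\in\langle b\rangle$. So $b\in\langle b'\rangle$ and $\langle b\rangle=\langle b'\rangle$. Every member $K$ of $\mathcal K$ is the union of the sets $\langle b\rangle$, $b\in K$.

Let $\psi(B)$ be the set of elements of $\mathbb C_B$ that correspond to the sets $\langle b\rangle$. They are nonzero and pairwise disjoint, and their supremum is $\mathbb 1$, so $\psi(B)\in\mathrm{Part}(\mathbb C)$. Every member of $\mathbb C_B$ is a union of blocks of $\psi(B)$. If $A\in\mathrm{Part}(\mathbb C)$ and $A\le^*B$, then all but finitely many $a\in A$ belong to $\mathbb C_B$, so $A\le^*\psi(B)$. In the same way $A\le B$ implies $A\le\psi(B)$. $\square$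

For example, let $\mathbb A=\mathbb B_\omega$ and let $\mathbb C$ be its four-element subalgebra generated by $u=\{x:x(0)=0\}$. If every block of $B$ lies below $u$ or below $-u$, then $\psi(B)=\{u,-u\}$; otherwise $\psi(B)=\{\mathbb 1\}$.

**Lemma 10.** Let $\mathbb A$ be a c.c.c. algebra and $\mathbb 0\ne e\in\mathbb A$. Then $\mathbf{Part}^*(\mathbb A{\restriction}e)\le_{\mathrm T}\mathbf{Part}^*(\mathbb A)$.

**Proof.** Let $\varphi(A)=A\cup(\{-e\}\setminus\{\mathbb 0\})$ and $\psi(B)=\{b\wedge e:b\in B\}\setminus\{\mathbb 0\}$. Suppose $a\le e$ is a union of blocks of $B$. If $b\wedge e$ meets $a$, then $b$ meets $a$, so $b\le a$ and $b\wedge e\le a$. So $a$ is a union of blocks of $\psi(B)$, and $\varphi(A)\le^*B$ implies $A\le^*\psi(B)$. $\square$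

## 9. Countable supports and the upper bound

Let $\mathbb A$ be as in Theorem 4; it is c.c.c. because its measure is strictly positive. If $\mathbb A$ is purely atomic, its atoms form a partition. An atom that meets $a$ lies below $a$, so this partition refines every partition, and both numbers $\mathfrak d$ are $1$. From now on $\mathbb A$ is not purely atomic.

**Step 1: the subalgebras $\mathbb A_X$.** The aim is to cut $\mathbb A$ into pieces that look like $\mathbb B_\omega$. By Maharam's theorem fix a countable partition $\{e_i:i\in I\}$ of $\mathbb A$ and a nonempty $J\subseteq I$ such that $e_i$ is an atom for $i\in I\setminus J$, and $\mathbb A{\restriction}e_i$ is identified with $\mathbb B_{\kappa_i}$ for $i\in J$, where $\kappa_i$ is an infinite cardinal. Then $\kappa=\sup_{i\in J}\kappa_i=\bigcup_{i\in J}\kappa_i$.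

For $Y\subseteq\kappa_i$ let $\mathbb B_{\kappa_i}(Y)$ be the set of elements of $\mathbb B_{\kappa_i}$ with a representative determined by the coordinates in $Y$. It is closed under complements and countable suprema, hence, by c.c.c., a regular complete subalgebra. A representative $E$ determined by $Y$ has the form $\{x:x{\restriction}Y\in E'\}$. Here $E'$ is the section $\{y\in{}^Y2:y\cup z\in E\}$ for any fixed $z\in{}^{\kappa_i\setminus Y}2$, so it is measurable. Hence $\mathbb B_{\kappa_i}(Y)$ is isomorphic to the measure algebra of ${}^Y2$, and for countably infinite $Y$ it is isomorphic to $\mathbb B_\omega$. For $X\subseteq\kappa$ let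
$$\mathbb A_X=\{a\in\mathbb A:\ a\wedge e_i\in\mathbb B_{\kappa_i}(X\cap\kappa_i)\ \text{ for all } i\in J\}.$$
This is a regular complete subalgebra of $\mathbb A$, since complements and suprema are computed separately below each $e_i$. Clearly $X\subseteq X'$ implies $\mathbb A_X\subseteq\mathbb A_{X'}$.

**Step 2: countably many partitions live in one $\mathbb A_X$.** The precise claim is
$$\text{for every countable }\mathcal A\subseteq\mathrm{Part}(\mathbb A)\text{ there is a countable }X\subseteq\kappa\text{ with }\mathcal A\subseteq\mathrm{Part}(\mathbb A_X).\tag{4}$$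
The sets determined by countably many coordinates form a $\sigma$-algebra that contains the clopen sets, so every element of $\mathbb B_{\kappa_i}$ is determined by countably many coordinates. The partitions in $\mathcal A$ have together countably many elements $a$, and there are countably many $i\in J$. Let $X$ be the union of countable supports for all the $a\wedge e_i$. Then all these $a$ lie in $\mathbb A_X$, and a maximal antichain of $\mathbb A$ that is contained in $\mathbb A_X$ is a maximal antichain of $\mathbb A_X$. The set $X$ in (4) may always be enlarged to a bigger countable set, for example to contain $\omega$.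

**Step 3: $\mathbb A_X$ embeds in $\mathbb B_\omega$.** The claim is
$$\text{if }\omega\subseteq X\subseteq\kappa\text{ and }X\text{ is countable, then }\mathbb A_X\text{ is isomorphic to a regular complete subalgebra of }\mathbb B_\omega.\tag{5}$$
Partition ${}^\omega2$ into Borel sets $T_i$ ($i\in I$) of positive measure. For $i\in J$ the set $X\cap\kappa_i\supseteq\omega$ is countably infinite, so $\mathbb B_{\kappa_i}(X\cap\kappa_i)\cong\mathbb B_\omega$. Also $\mathbb B_\omega\cong\mathbb B_\omega{\restriction}T_i$, by Maharam's theorem: $\mathbb B_\omega{\restriction}T_i$ is atomless, and all its nonzero restrictions are countably generated and infinite, so it is homogeneous of type $\omega$. For $i\in I\setminus J$ map $\{\mathbb 0,e_i\}$ onto $\{\mathbb 0,T_i\}$. Putting these maps together below the $e_i$ and $T_i$, we obtain an isomorphism of $\mathbb A_X$ onto a subalgebra of $\mathbb B_\omega$ that is closed under suprema computed in $\mathbb B_\omega$, because below each $T_i$ it is either all of $\mathbb B_\omega{\restriction}T_i$ or $\{\mathbb 0,T_i\}$.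

From (5), Lemma 9 and Theorem 3 we read off, for countable $X$ with $\omega\subseteq X\subseteq\kappa$,
$$\mathbf{Part}^*(\mathbb A_X)\le_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle,\qquad\mathfrak d(\mathbf{Part}(\mathbb A_X))\le\mathrm{cof}(\mathcal N).\tag{6}$$

**Step 4: the upper bound for $\mathfrak d$.** Let $\mathcal X$ be a cofinal subset of $[\kappa]^{\le\omega}$ of least size. Replacing each $X\in\mathcal X$ by $X\cup\omega$, we may assume that all members contain $\omega$. By (6) choose for each $X\in\mathcal X$ a family $\mathcal D_X\subseteq\mathrm{Part}(\mathbb A_X)$ of size at most $\mathrm{cof}(\mathcal N)$ that is dominating in $\mathbf{Part}(\mathbb A_X)$. Let $A\in\mathrm{Part}(\mathbb A)$. By (4), $A\in\mathrm{Part}(\mathbb A_{X'})$ for some countable $X'$. Choose $X\in\mathcal X$ with $X'\subseteq X$. Then $A\in\mathrm{Part}(\mathbb A_X)$, so $A\le B$ for some $B\in\mathcal D_X\subseteq\mathrm{Part}(\mathbb A)$. So $\bigcup_{X\in\mathcal X}\mathcal D_X$ is dominating for $\le$, and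
$$\mathfrak d(\mathbf{Part}^*(\mathbb A))\le\mathfrak d(\mathbf{Part}(\mathbb A))\le\max\{\mathrm{cof}(\mathcal N),\mathrm{cof}([\kappa]^{\le\omega},\subseteq)\}.\tag{7}$$

## 10. Interval partitions that remember all their coordinates

It remains to bound $\mathfrak d(\mathbf{Part}^*(\mathbb A))$ from below by both cardinals in (7), and to compute $\mathfrak b$.

**Step 5: the lower bound $\mathrm{cof}(\mathcal N)$.** Pick $i\in J$. The algebra $\mathbb B_{\kappa_i}(\omega)\cong\mathbb B_\omega$ is a regular complete subalgebra of $\mathbb A{\restriction}e_i$. By Theorem 3, Lemma 9 and Lemma 10,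
$$\langle\mathcal N,\subseteq,\mathcal N\rangle\le_{\mathrm T}\mathbf{Part}^*(\mathbb B_\omega)\le_{\mathrm T}\mathbf{Part}^*(\mathbb A{\restriction}e_i)\le_{\mathrm T}\mathbf{Part}^*(\mathbb A).\tag{8}$$

**Step 6: an interval that depends on every binary digit.** We shall code a countable $X\subseteq\kappa$ by a partition. Since $\le^*$ lets finitely many members escape, every single infinite-type member of the partition must remember all of $X$. So we look for partitions each of whose members depends essentially on every coordinate in a given countable set.

Write a point of $[0,1)$ in binary, with digits numbered from $0$, the $n$-th digit having value $2^{-n-1}$, and let $\tau_n$ be the map that flips the $n$-th digit (defined off a null set). Put $\delta=2^{-n-1}$. On each dyadic interval $[l\delta,(l+1)\delta)$ the digits $0,\dots,n$ are constant, so there $\tau_n$ is translation by $+\delta$ or by $-\delta$, onto another dyadic interval of length $\delta$. Let $t_j=1-3^{-j}$; so $t_0=0$, $t_j\to1$ increasingly, and no $t_j$ with $j\ge1$ is a dyadic rational.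

The claim is that *no interval $V=[t_j,t_{j+1})$ is invariant, modulo null sets, under any $\tau_n$*. The point $t=t_{j+1}$ is not dyadic, so it is interior to a dyadic interval of length $\delta$, which $\tau_n$ translates by $+\delta$ or $-\delta$. Let $t'=t\pm\delta$ be the image of $t$. Near $t$, the set $V$ contains the points just left of $t$ and misses the points just right of $t$; hence, near $t'$, the set $\tau_n[V]$ contains, modulo null sets, the points just left of $t'$ and misses the points just right of $t'$. But the only point $p\in(0,1)$ with this property for $V$ itself is $p=t$: containing the points just left of $p$ forces $t_j<p\le t_{j+1}$, and missing the points just right of $p$ then forces $p=t_{j+1}$. As $t'\ne t$, the sets $V$ and $\tau_n[V]$ differ by a set of positive measure.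

Non-dyadic endpoints are needed here: $[0,\frac12)$ is invariant under $\tau_1$, which flips the second digit.

**Step 7: the reduction $\langle[\kappa]^{\le\omega},\subseteq,[\kappa]^{\le\omega}\rangle\le_{\mathrm T}\mathbf{Part}^*(\mathbb A)$.** Let $X\in[\kappa]^{\le\omega}$. For each $i\in J$ choose a countably infinite $Z_i$ with $X\cap\kappa_i\subseteq Z_i\subseteq\kappa_i$, and enumerate it as $\{z_n:n\in\omega\}$ without repetition. The map $x\mapsto\sum_nx(z_n)2^{-n-1}$ identifies ${}^{Z_i}2$, modulo null sets, with $[0,1)$ and Lebesgue measure, and flipping the coordinate $z_n$ becomes $\tau_n$. Let $a^i_j\in\mathbb B_{\kappa_i}(Z_i)$ correspond to $[t_j,t_{j+1})$. By Step 6, $a^i_j$ is not invariant under flipping any coordinate in $Z_i$. On the other hand, an element of $\mathbb B_{\kappa_i}(Y)$ has a representative determined by $Y$, so it is invariant under flipping any coordinate outside $Y$. Therefore, for $Y\subseteq\kappa_i$ and $j\in\omega$,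
$$a^i_j\in\mathbb B_{\kappa_i}(Y)\ \Longrightarrow\ X\cap\kappa_i\subseteq Z_i\subseteq Y.\tag{9}$$
Now let $a_j=\bigvee_{i\in J}a^i_j$ and
$$\varphi(X)=\{a_j:j\in\omega\}\cup\{e_i:i\in I\setminus J\}.$$
The $a_j$ are nonzero and pairwise disjoint, with supremum $\bigvee_{i\in J}e_i$; so $\varphi(X)\in\mathrm{Part}(\mathbb A)$. For $B\in\mathrm{Part}(\mathbb A)$ let $\psi(B)$ be a countable $Y\subseteq\kappa$ with $B\subseteq\mathbb A_Y$, which exists by (4).

Suppose $\varphi(X)\le^*B$ and let $Y=\psi(B)$. There are infinitely many $a_j$, so some $a_j$ is a union of blocks of $B$. Then $a_j$ is a supremum of elements of $\mathbb A_Y$, so $a_j\in\mathbb A_Y$. For every $i\in J$ this means $a^i_j=a_j\wedge e_i\in\mathbb B_{\kappa_i}(Y\cap\kappa_i)$, and (9) gives $X\cap\kappa_i\subseteq Y$. Since $\kappa=\bigcup_{i\in J}\kappa_i$, we get $X\subseteq Y=\psi(B)$, as required.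

**Step 8: the formula for $\mathfrak d$.** By (8) and Step 7, $\mathfrak d(\mathbf{Part}^*(\mathbb A))$ is at least $\mathrm{cof}(\mathcal N)$ and at least $\mathrm{cof}([\kappa]^{\le\omega},\subseteq)$. With (7) this yields
$$\mathfrak d(\mathbf{Part}^*(\mathbb A))=\mathfrak d(\mathbf{Part}(\mathbb A))=\max\{\mathrm{cof}(\mathcal N),\mathrm{cof}([\kappa]^{\le\omega},\subseteq)\}.$$

**Step 9: the case $\kappa=\omega$.** Here $\kappa_i=\omega$ for all $i\in J$, so $\mathbb A=\mathbb A_\omega$. By (6) with $X=\omega$, $\mathbf{Part}^*(\mathbb A)\le_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle$, and (8) is the converse. So the two systems are Tukey equivalent, and $\mathfrak b(\mathbf{Part}^*(\mathbb A))=\mathrm{add}(\mathcal N)$.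

**Step 10: the case $\kappa>\omega$.** First, $\mathfrak b([\kappa]^{\le\omega},\subseteq,[\kappa]^{\le\omega})=\omega_1$: countably many countable sets are bounded by their union, while the $\omega_1$ singletons $\{\alpha\}$, $\alpha<\omega_1$, have no countable bound. So Step 7 gives $\mathfrak b(\mathbf{Part}^*(\mathbb A))\le\omega_1$. Conversely, let $\mathcal A\subseteq\mathrm{Part}(\mathbb A)$ be countable. By (4) there is a countable $X$ with $\omega\subseteq X\subseteq\kappa$ and $\mathcal A\subseteq\mathrm{Part}(\mathbb A_X)$. By (6), $\mathfrak b(\mathbf{Part}^*(\mathbb A_X))\ge\mathrm{add}(\mathcal N)\ge\omega_1$, so some $B\in\mathrm{Part}(\mathbb A_X)\subseteq\mathrm{Part}(\mathbb A)$ almost refines every member of $\mathcal A$. Thus no countable set is unbounded, and $\mathfrak b(\mathbf{Part}^*(\mathbb A))=\omega_1$. This completes the proof of Theorem 4. $\square$
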